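# Nonstandard models as an escape clause: pseudo-elementary, infinitarily axiomatizable classes without computable axioms

## 1. The classes $\mathbb K_A$

Let $\tau=\{0,1,+,\cdot,<,c\}$, the language of ordered semirings with one extra constant $c$. Let $\mathrm{PA}^-$ be the usual finite axiomatization of the non-negative parts of discretely ordered rings. Write $\underline n$ for the numeral $1+\dots+1$ ($n$ times), with $\underline 0=0$. We use one fact, Theorem 2.2 of Kaye's *Models of Peano Arithmetic*: if $M\models\mathrm{PA}^-$, then $n\mapsto\underline n^M$ embeds $\mathbb N$ onto an initial segment of $M$. Hence $M$ (without $c$) is isomorphic to $\mathbb N$ exactly when every element is a numeral. Otherwise we call $M$ *nonstandard*. In particular every model of $\mathrm{PA}^-$ is infinite.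

A nonstandard example: order $\mathbb Z[X]$ by declaring a nonzero polynomial positive when its leading coefficient is positive. This is a discretely ordered ring, and its non-negative part is a model of $\mathrm{PA}^-$ in which $X$ lies above every numeral.

For $A\subseteq\omega$ put
$$\mathbb K_A=\{M: M\models \mathrm{PA}^-\text{ nonstandard}\}\ \cup\ \{M: M\cong(\mathbb N,n)\text{ for some } n\in A\},$$
where $c$ is arbitrary in the first part, and $(\mathbb N,n)$ is $\mathbb N$ with $c$ interpreted as $n$.

So $\mathbb K_A$ tests a model $M$ of $\mathrm{PA}^-$ only if $M$ is standard; nonstandard models get in unconditionally. The construction works because this escape clause can be stated cheaply in two different ways. For $M\models\mathrm{PA}^-$ the following are equivalent: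

* $M$ is nonstandard;
* there is $I\subseteq M$ with $0\in I$, with $x\in I\Rightarrow x+1\in I$, and with $I\neq M$;
* there is $x\in M$ with $\underline k<x$ for every $k\in\omega$.

Indeed, if $M$ is nonstandard, the set $I$ of numerals satisfies the second item. If the second item holds, then $M\not\cong\mathbb N$ by induction on $\mathbb N$. If $M$ is nonstandard, take a non-numeral $x$; since the numerals form an initial segment of a linear order, $x\le\underline k$ is impossible, so $\underline k<x$ for all $k$. And an $x$ above all numerals is not a numeral.

The second item is first-order in an extra predicate $I$. The third is infinitary, but uses no extra predicate. Once nonstandard models are out of the way, the two styles of definition see the condition $n\in A$ very differently. In the first style an extra predicate $V$ on a standard $M$ ranges over *all* subsets of $\omega$. In the second style one may simply list $A$, however complicated the list is. The purpose of $\mathbb K_A$ is to exploit this mismatch against the conjecture stated in the next section.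

## 2. Pseudo-elementary classes, $\bigwedge\!\!\!\!\bigwedge$-sentences, and the conjecture

Throughout, languages called $\tau$ are finite, and classes of $\tau$-structures are closed under isomorphism.

**Definition ($\mathrm{PC}$).** A class $\mathbb K$ of $\tau$-structures is a $\mathrm{PC}$-class if there are a language $\tau^*\supseteq\tau$ and a first-order $\tau^*$-sentence $\phi$ such that $\mathbb K$ consists of those $M$ that have an expansion $M^*$ to $\tau^*$ with $M^*\models\phi$. If a first-order theory is allowed in place of $\phi$, the class is $\mathrm{PC}_\Delta$.

*Example.* With $\tau=\emptyset$, the infinite sets form a $\mathrm{PC}$-class: let $\phi$ say that a new symbol $<$ is a strict linear order without last element.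

**Definition ($\mathrm{PC}'$).** $\mathbb K$ is a $\mathrm{PC}'$-class if there are $\tau^*\supseteq\tau\cup\{P\}$, with $P\notin\tau$ unary, and a first-order $\tau^*$-sentence $\phi$ such that in each $M^*\models\phi$ the set $P^{M^*}$ is nonempty, contains the constants of $\tau$ and is closed under the function symbols of $\tau$, and $\mathbb K$ consists exactly of the structures isomorphic to some $(M^*|_\tau)^P$ with $M^*\models\phi$. Here $(M^*|_\tau)^P$ is the substructure of $M^*|_\tau$ with domain $P^{M^*}$.

This is the single-sentence, relativized version of pseudo-elementarity, as in Hodges. *Example.* With $\tau=\{\cdot\}$, let $\phi$ say that $\cdot$ is a group operation and that $P$ is nonempty and closed under $\cdot$. This shows that the nonempty semigroups embeddable in groups form a $\mathrm{PC}'$-class. The elements outside $P$ are auxiliary. Every $\mathrm{PC}$-class is $\mathrm{PC}'$: replace $\phi$ by $\phi\wedge\forall x\,P(x)$ with $P$ new.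

**Definition ($\bigwedge\!\!\!\!\bigwedge$-formulas).** Every finitary quantifier-free formula is a $\bigwedge\!\!\!\!\bigwedge$-formula. If $\varphi$ is one, so are $\exists x\,\varphi$ and $\forall x\,\varphi$. If $(\varphi_i)_{i\in\omega}$ are $\bigwedge\!\!\!\!\bigwedge$-formulas with only finitely many free variables in total, then $\bigwedge\!\!\!\!\bigwedge_{i\in\omega}\varphi_i$ is a $\bigwedge\!\!\!\!\bigwedge$-formula.

Finite conjunctions are obtained by repeating conjuncts, and first-order formulas by passing to prenex form. So $\exists x\bigwedge\!\!\!\!\bigwedge_k \underline k<x$ is a $\bigwedge\!\!\!\!\bigwedge$-sentence; infinite *disjunctions* are not available. A class is **$\mathcal L_{\omega_1\omega}$-axiomatizable** if it is the class of models of a sentence of $\mathcal L_{\omega_1\omega}$, first-order logic extended by countable conjunctions and disjunctions.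

**Definition (computable sentences).** Let $Y\subseteq\omega$. A $Y$-code of a formula is a number of one of the following forms, generated inductively, together with a finite set $\mathrm{Fr}$ of declared free variables:

* $\langle 0,\ulcorner\lambda\urcorner\rangle$ for a finitary quantifier-free $\lambda$, with $\mathrm{Fr}$ the set of variables of $\lambda$;
* $\langle 1,k,a\rangle$ for $\exists v_k$ and $\langle 2,k,a\rangle$ for $\forall v_k$ applied to the formula with code $a$, with $\mathrm{Fr}=\mathrm{Fr}(a)\setminus\{v_k\}$;
* $\langle 3,e,F\rangle$ for the conjunction of the formulas with codes $\{e\}^Y(0),\{e\}^Y(1),\dots$, where $\{e\}^Y$ is total and the finite set $F=\mathrm{Fr}$ contains $\mathrm{Fr}(\{e\}^Y(n))$ for all $n$;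
* for $\mathcal L_{\omega_1\omega}$ only, $\langle 4,e,F\rangle$ for the corresponding disjunction and $\langle 5,a\rangle$ for negation.

A sentence is $Y$-computable if it has a $Y$-code with $\mathrm{Fr}=\emptyset$, and computable if it is $\emptyset$-computable.

Every $\mathcal L_{\omega_1\omega}$-sentence $\psi$ in a finite language is $Y$-computable for some $Y$. Number the nodes of its countable well-founded tree of subformula occurrences, rename variables so that they are among $v_0,v_1,\dots$, and let $Y$ record the label, the free variables (finitely many, since a node lies below finitely many quantifiers) and the list of children of each node. By the recursion theorem there is a $Y$-computable $g$ sending each node to a code: at a conjunction or disjunction node $a$, let $g(a)$ be $\langle 3,e_a,F_a\rangle$ or $\langle 4,e_a,F_a\rangle$, where $\{e_a\}^Y(n)=g(\text{$n$-th child of }a)$. At a quantifier or negation node compute $g$ of the unique child first. That computation terminates, because the tree is well-founded. By induction on the tree, $g(a)$ is a code of the formula at $a$.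

Two results are quoted from Boney, Csima, Day and Harrison-Trainor, "Which Classes of Structures Are Both Pseudo-elementary and Definable by an Infinitary Sentence?", arXiv:1808.01588 (2018):

* (a) A class is both $\mathrm{PC}_\Delta$ and $\mathcal L_{\omega_1\omega}$-axiomatizable if and only if it is defined by a $\bigwedge\!\!\!\!\bigwedge$-sentence.
* (b) Every class in a finite language axiomatized by a computable $\bigwedge\!\!\!\!\bigwedge$-sentence is a $\mathrm{PC}'$-class.

The same paper is the source of the question. Since $\phi$ is a single finite object, one may hope that the $\bigwedge\!\!\!\!\bigwedge$-sentence can be chosen computable.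

**Conjecture.** A $\mathrm{PC}$ or $\mathrm{PC}'$ class which is also $\mathcal L_{\omega_1\omega}$-axiomatizable is axiomatizable by a computable $\bigwedge\!\!\!\!\bigwedge$-sentence.

It is false. For the statements below, recall that a relation on numbers and sets is $\Sigma^1_1(Y)$ if it has the form $\exists V\subseteq\omega\,(\dots)$ with a matrix arithmetical in $Y$. It is $\Pi^1_1(Y)$ if its complement is $\Sigma^1_1(Y)$, and $\Delta^1_1(Y)$ if it is both. Likewise $\Sigma^1_2$ means $\exists V$ followed by a $\Pi^1_1$ relation, and so on. All these classes are closed under number quantifiers, finite unions and intersections. The ordinal $\omega_1^Y$ is the least one that is not the type of a $Y$-computable well-ordering, and $\omega_1^{CK}=\omega_1^\emptyset$. A structure with domain $\omega$ or $\{0,\dots,m-1\}$, $m\ge1$ (an initial segment of $\omega$), is coded by a subset of $\omega$ in the standard way.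

**Theorem A.** There is a class in a finite language, all of whose members are infinite, that is $\mathrm{PC}$ (hence also $\mathrm{PC}'$) and $\mathcal L_{\omega_1\omega}$-axiomatizable, but is not axiomatizable by a computable $\bigwedge\!\!\!\!\bigwedge$-sentence, nor by any computable $\mathcal L_{\omega_1\omega}$-sentence. So the conjecture fails, for $\mathrm{PC}$ and for $\mathrm{PC}'$.

**Theorem B.** Let $\mathbb K$ be a $\mathrm{PC}'$-class (in particular, possibly a $\mathrm{PC}$-class) in a finite language $\tau$, and suppose $\mathbb K$ is $\mathcal L_{\omega_1\omega}$-axiomatizable. Then there is a countable ordinal $\rho$ such that for every $Y\subseteq\omega$ the following are equivalent: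

1. $\mathbb K$ is axiomatized by a $Y$-computable $\bigwedge\!\!\!\!\bigwedge$-sentence;
2. $\mathbb K$ is axiomatized by a $Y$-computable $\mathcal L_{\omega_1\omega}$-sentence;
3. the set of codes of members of $\mathbb K$ with domain an initial segment of $\omega$ is $\Delta^1_1(Y)$;
4. $\rho<\omega_1^Y$.

With (b) and the case $Y=\emptyset$ of (2)⇒(1), this gives: *a class in a finite language is axiomatized by a computable $\bigwedge\!\!\!\!\bigwedge$-sentence if and only if it is $\mathrm{PC}'$ and axiomatized by a computable $\mathcal L_{\omega_1\omega}$-sentence.*

**Theorem C.** There is a class in a finite language, with only infinite models, that is $\mathrm{PC}$ and $\mathcal L_{\omega_1\omega}$-axiomatizable, but is not axiomatized by any $\mathcal L_{\omega_1\omega}$-sentence (in particular by any $\bigwedge\!\!\!\!\bigwedge$-sentence) computable in a $\Delta^1_2$ set. Consequently $\rho\ge\delta^1_2$ for any $\mathrm{PC}$-definition of this class, where $\delta^1_2$ is the supremum of the order types of $\Delta^1_2$ well-orderings of $\omega$.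

## 3. Which $A$ can possibly matter

**Why not drop the nonstandard models?** The first counterexample one would try is $\{M: M\cong(\mathbb N,n),\ n\in A\}$ for a complicated nonempty $A$: it is $\mathcal L_{\omega_1\omega}$-axiomatizable and looks as hard as $A$. It is never $\mathrm{PC}$. If $\phi$ defined it, then some expansion of $(\mathbb N,n)$ would satisfy $\phi$. By the upward Löwenheim–Skolem theorem $\phi$ would have an uncountable model elementarily equivalent to that expansion, and its $\tau$-reduct would be an uncountable member of the class. Compactness forces nonstandard models on us, and $\mathbb K_A$ concedes all of them at once.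

**Arithmetical $A$ is harmless.** Suppose $\alpha(x)$ is a first-order formula defining $A$ in $\mathbb N$. Then $\mathbb K_A$ is axiomatized by $\bigwedge\mathrm{PA}^-$ together with
$$\exists x\bigwedge\!\!\!\!\!\bigwedge_{k\in\omega}\big(\underline k<x\ \vee\ \alpha(c)\big).$$
In a nonstandard model choose $x$ above all numerals. In $(\mathbb N,n)$ no $x$ lies above all numerals, so the sentence holds exactly when $\alpha(n)$ does. Putting each conjunct into prenex form gives a computable $\bigwedge\!\!\!\!\bigwedge$-sentence.

**$A$ must be $\Sigma^1_1$.** If $\mathbb K_A$ is $\mathrm{PC}$ via $\phi$, then $n\in A$ iff there are relations and functions on $\omega$ interpreting the finitely many extra symbols of $\phi$ so that the expanded $(\mathbb N,n)$ satisfies $\phi$. Satisfaction of the fixed sentence $\phi$ is arithmetical, so this is a $\Sigma^1_1$ condition on $n$.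

So we look at $\Sigma^1_1$ sets beyond the arithmetical ones. What is needed is an upper bound on the sets $A$ that a computable infinitary sentence can detect.

## 4. Truth of a computable infinitary sentence is $\Delta^1_1$

**Lemma 1.** Let $\psi$ be a $Y$-computable $\mathcal L_{\omega_1\omega}$-sentence in a finite language. Then the set of codes of structures $M$ (with domain an initial segment of $\omega$) satisfying $\psi$ is $\Delta^1_1(Y)$.

*Proof.* The purpose is to replace truth by a single object, a table of truth values, which can be quantified over either existentially or universally. Let $R$ be the set of codes hereditarily reachable from the code of $\psi$; it is $Y$-c.e. A *valuation* for $M$ is a function $v$ assigning $0$ or $1$ to each pair $(i,s)$ with $i\in R$ and $s:\mathrm{Fr}(i)\to M$, obeying Tarski's clauses: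

* if $i$ codes a quantifier-free $\lambda$, then $v(i,s)=1$ iff $\lambda$ holds in $M$ under $s$;
* if $i=\langle 1,k,a\rangle$, then $v(i,s)=1$ iff there is $m\in M$ such that $v(a,s')=1$, where $s'$ is $s$ with $v_k$ reset to $m$, restricted to $\mathrm{Fr}(a)$; for $i=\langle 2,k,a\rangle$ the same with "for all $m$";
* if $i=\langle 3,e,F\rangle$, then $v(i,s)=1$ iff for all $n$ we have $v(\{e\}^Y(n),s{\upharpoonright}\mathrm{Fr}(\{e\}^Y(n)))=1$; for $\langle 4,e,F\rangle$ the same with "for some $n$";
* if $i=\langle 5,a\rangle$, then $v(i,s)=1-v(a,s)$.

Being a valuation is arithmetical in $Y\oplus M\oplus v$. Since $\psi$ is well-founded, exactly one valuation exists: existence by recursion, uniqueness by induction along the subformula relation. It assigns the true values. So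
$$M\models\psi\iff\exists v\,(v\text{ is a valuation and gives }\psi\text{ value }1)\iff\forall v\,(v\text{ is a valuation}\Rightarrow v\text{ gives }\psi\text{ value }1).$$
The two right-hand sides are $\Sigma^1_1(Y)$ and $\Pi^1_1(Y)$, and being the code of a structure is arithmetical. $\square$

## 5. Proof of Theorem A: a $\Sigma^1_1$ set that is not $\Delta^1_1$

Let $A\subseteq\omega$ be $\Sigma^1_1$ but not $\Delta^1_1$; the complement of Kleene's $\mathcal O$ is such a set. Fix a first-order formula $\theta$ of arithmetic with an extra unary predicate $V$ such that
$$n\in A\iff \exists V\subseteq\omega\;\;(\mathbb N,V)\models\theta(V,n). \tag{1}$$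
The class is $\mathbb K_A$. Its language is finite and its members are infinite.

**Step 1: $\mathbb K_A$ is $\mathrm{PC}$, hence $\mathrm{PC}'$.** We write one sentence that uses the escape clause of Section 1 as an alternative to $\theta$. Let $\tau^*=\tau\cup\{I,V\}$ with $I,V$ unary, and
$$\phi:=\bigwedge\mathrm{PA}^-\ \wedge\ \Big[\big(I(0)\wedge\forall x(I(x)\to I(x+1))\wedge\exists x\,\neg I(x)\big)\ \vee\ \theta(V,c)\Big].$$
If $M\models\mathrm{PA}^-$ is nonstandard, interpret $I$ as the set of numerals and $V$ arbitrarily. The first disjunct holds, so $M$ expands to a model of $\phi$. If $M\cong(\mathbb N,n)$, the first disjunct fails for every $I$, by induction. So $M$ expands to a model of $\phi$ iff $\theta(V,n)$ holds in $\mathbb N$ for some $V\subseteq\omega$, that is, iff $n\in A$ by (1). Structures that do not satisfy $\mathrm{PA}^-$ are excluded by $\phi$ and are not in $\mathbb K_A$.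

In nonstandard models $\theta(V,c)$ may behave wildly. It does not matter, because there the first disjunct is available.

**Step 2: $\mathbb K_A$ is $\mathcal L_{\omega_1\omega}$-axiomatizable.** Here we list $A$:
$$\bigwedge\mathrm{PA}^-\wedge\Big[\exists x\bigwedge_{n\in\omega}x\ne\underline n\ \vee\ \bigvee_{n\in A}c=\underline n\Big].$$
Nonstandard models satisfy the first disjunct. A model isomorphic to $(\mathbb N,n)$ fails the first disjunct and satisfies the second iff $n\in A$.

In agreement with (a), there is also a (noncomputable) $\bigwedge\!\!\!\!\bigwedge$-axiomatization: $\bigwedge\mathrm{PA}^-$ together with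
$$\exists x\bigwedge\!\!\!\!\!\bigwedge_{n\notin A,\ k\in\omega}\big(c\neq\underline n\ \vee\ \underline k<x\big).$$
In a nonstandard model take $x$ above all numerals. In $(\mathbb N,m)$ with $m\in A$, every $c\ne\underline n$ with $n\notin A$ is true. In $(\mathbb N,m)$ with $m\notin A$, the conjuncts with $n=m$ demand $\underline k<x$ for all $k$, which no $x$ satisfies.

**Step 3: there is no computable axiomatization.** Suppose a computable $\mathcal L_{\omega_1\omega}$-sentence $\psi$ axiomatizes $\mathbb K_A$; this covers computable $\bigwedge\!\!\!\!\bigwedge$-sentences. Then $n\in A\iff(\mathbb N,n)\models\psi$. The structure $(\mathbb N,n)$ has a code computable uniformly in $n$, so Lemma 1 with $Y=\emptyset$ makes $A$ a $\Delta^1_1$ set, contradicting the choice of $A$. $\blacksquare$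

## 6. Proof of Theorem B: a game that builds the expansion

Now let $\mathbb K$ be an arbitrary $\mathrm{PC}'$-class that is $\mathcal L_{\omega_1\omega}$-axiomatizable. We want to know exactly which oracles compute an axiomatization. (1)⇒(2) is trivial, since a $\bigwedge\!\!\!\!\bigwedge$-sentence is an $\mathcal L_{\omega_1\omega}$-sentence. (2)⇒(3) is Lemma 1. The work is to define $\rho$ and prove (3)⇒(4)⇒(1).

Let $\phi$ witness that $\mathbb K$ is $\mathrm{PC}'$. We may take its language $\tau^*\supseteq\tau\cup\{P\}$ finite: keep only $\tau$, $P$ and the symbols of $\phi$. Models of $\phi$ in the smaller language are exactly the reducts of models in the larger one, and the conditions in the definition of $\mathrm{PC}'$ concern only $\tau$ and $P$.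

### 6.1. The formulas $\delta_n$

We want to test whether $M\in\mathbb K$ by having a player describe, one sentence at a time, a model $M^*\models\phi$ whose $P$-part is $M$. The player can only name elements of $M$, while $M^*$ may have elements outside $P$. So witnesses live in syntax, and only those that fall into $P$ have to be shown in $M$.

Add constants $d_i,e_i,h_i$ ($i\in\omega$) to $\tau^*$ to get $L$. In the intended reading, the $d_i$ name the elements of $M$ chosen by the opponent, the $h_i$ are Henkin witnesses, and $e_i$ is an element of $M$ equal to $h_i$ if $h_i$ lies in $P$. Computably enumerate $L$-sentences $\theta_0,\theta_1,\dots$ so that every $L$-sentence occurs and $\theta_n$ contains only constants $d_i,e_i,h_i$ with $i<n$. (List all $L$-sentences, and delay a sentence by inserting $\forall x\,(x=x)$ until its constants are allowed.)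

For a finite binary string $\varepsilon\in2^{n+1}$, a guess at the truth values of $\theta_0,\dots,\theta_n$, let $T^\varepsilon$ consist of $\phi$ and, for each $i\le n$:

* $\theta_i$ if $\varepsilon_i=1$, and $\neg\theta_i$ if $\varepsilon_i=0$;
* $\eta(h_i)$, if $\varepsilon_i=1$ and $\theta_i$ is $\exists x\,\eta(x)$;
* $P(d_i)$, $P(e_i)$, and $P(h_i)\to h_i=e_i$.

Fix a complete proof system with a Gödel numbering of derivations. Call $\varepsilon\in 2^{n+1}$ *good* if no derivation of a contradiction from $T^\varepsilon$ has Gödel number $\le n$; this is decidable. Write $\chi^1=\chi$ and $\chi^0=\neg\chi$. Let $\delta_n$ be the quantifier-free $\tau$-formula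
$$\delta_n(x_0,y_0,p_0,q_0,\dots,x_n,y_n,p_n,q_n):=\bigvee_{\varepsilon\in2^{n+1}\text{ good}}\ \Big(\bigwedge_{i\le n}(p_i=q_i)^{\varepsilon_i}\ \wedge\ \bigwedge_{i}\theta_i(\bar x,\bar y)^{\varepsilon_i}\Big). \tag{2}$$
The last conjunction is over those $i\le n$ for which $\theta_i$ is an atomic $\tau$-sentence with constants among the $d$'s and $e$'s (and those of $\tau$; equalities included). The formula $\theta_i(\bar x,\bar y)$ is obtained by replacing $d_j,e_j$ by $x_j,y_j$. An empty disjunction is read as a contradiction. The map $n\mapsto\delta_n$ is computable. Put $\delta_{-1}=\top$.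

The bit $\varepsilon_i$ is transmitted inside $M$ by whether $p_i=q_i$. This needs $|M|\ge2$, and one-element structures are handled separately at the end.

*Example.* Suppose $\theta_0$ is $\forall x(x=x)$. The guess $\varepsilon_0=0$ is inconsistent, but it may still be good at stage $0$, because the refutation may have a large Gödel number $g$. If both one-bit strings are good, then $\delta_0$ is $(p_0=q_0)\vee(p_0\ne q_0)$ and tests nothing. But for $n\ge g$ no extension of the string $(0)$ in $2^{n+1}$ is good, since $T^\varepsilon\supseteq T^{(0)}$. False statements are caught, with a delay.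

**The game on $M$.** In round $n$ player I plays $x_n\in M$, and then player II plays $y_n,p_n,q_n\in M$. Player II wins iff all $\delta_n$ hold.

### 6.2. Members of $\mathbb K$ with at least two elements are won by player II

**Claim 1.** If $M\in\mathbb K$ and $|M|\ge2$, then II has a winning strategy.

*Proof.* The strategy is to describe a true $M^*$. Identify $M$ with $(M^*|_\tau)^P$ where $M^*\models\phi$. Player II maintains interpretations in $M^*$: $d_i$ is $x_i$, $e_i$ is $y_i$, and $h_i$ is some element of $M^*$. In round $n$ the truth value of $\theta_n$ in $M^*$ is already determined, since $\theta_n$ mentions only constants of index $<n$. Player II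

* chooses $p_n,q_n$ with $p_n=q_n$ iff $\theta_n$ is true, which is possible since $|M|\ge2$;
* lets $h_n$ be a witness for $\theta_n$ if $\theta_n$ is a true existential sentence $\exists x\,\eta(x)$, and an arbitrary element of $M^*$ otherwise;
* plays $y_n=h_n$ if $h_n\in P^{M^*}=M$, and $y_n\in M$ arbitrary otherwise.

Let $\varepsilon$ be the resulting string of bits after round $n$. All sentences of $T^\varepsilon$ are true in $M^*$: $\phi$ by assumption, $\theta_i^{\varepsilon_i}$ by the choice of $p_i,q_i$, $\eta(h_i)$ by the choice of $h_i$, $P(d_i)$ and $P(e_i)$ because $x_i,y_i\in M$, and $P(h_i)\to h_i=e_i$ by the choice of $y_i$. So $T^\varepsilon$ is consistent and $\varepsilon$ is good. For atomic $\theta_i$ over the $d$'s and $e$'s, $M\models\theta_i(\bar x,\bar y)$ iff $M^*\models\theta_i$ iff $\varepsilon_i=1$, because $M$ is a substructure of $M^*|_\tau$. So the disjunct of $\delta_n$ for $\varepsilon$ holds. $\square$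

### 6.3. A won run that enumerates $M$ puts $M$ in $\mathbb K$

**Claim 2.** Suppose $M$ is countable and, in some run, all $\delta_n$ hold and the $x_n$ enumerate $M$ (repetitions allowed). Then $M\in\mathbb K$.

*Proof.* Let $\varepsilon\in2^\omega$ be the bits of the run: $\varepsilon_i=1$ iff $p_i=q_i$. In (2) the first conjunction pins down $\varepsilon$, so the disjunct of $\delta_n$ that holds is the one for $\varepsilon{\upharpoonright}(n+1)$. Thus every $\varepsilon{\upharpoonright}(n+1)$ is good, and the atomic conditions hold. Let $T=\bigcup_nT^{\varepsilon\upharpoonright(n+1)}$, an increasing union.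

**Step 1: $T$ has a canonical model $M^*$, and every element of it is named by some $h_n$.** $T$ is consistent: a derivation of a contradiction has some Gödel number $g$ and uses finitely many premises, so it is a derivation from $T^{\varepsilon\upharpoonright(m+1)}$ for all large $m$. Any such $m\ge g$ contradicts the goodness of $\varepsilon{\upharpoonright}(m+1)$. $T$ is complete, since every $L$-sentence is some $\theta_n$. $T$ is Henkin: if $\exists x\,\eta\in T$, then $\exists x\,\eta$ is some $\theta_n$, and $\varepsilon_n=1$ because otherwise $\neg\theta_n\in T$ too; so $\eta(h_n)\in T$. Hence the closed $L$-terms modulo provable equality form a model $M^*$ of $T$, and $M^*\models\phi$. If $t$ is a closed term, the valid sentence $\exists x\,(x=t)$ is some $\theta_n$. By consistency $\varepsilon_n=1$, so $h_n=t$ is in $T$. Thus every element of $M^*$ is some $h_n^{M^*}$.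

**Step 2: $P^{M^*}=\{d_n^{M^*},e_n^{M^*}:n\in\omega\}$.** This says that everything in the $P$-part was shown on the board. The inclusion $\supseteq$ holds since $P(d_n),P(e_n)\in T$. Conversely, an element of $P^{M^*}$ is $h_n^{M^*}$ for some $n$ by Step 1, and $P(h_n)\to h_n=e_n$ is in $T$, so it equals $e_n^{M^*}$.

**Step 3: $(M^*|_\tau)^P\cong M$.** Let $\alpha$ be an atomic $\tau$-sentence over the $d$'s and $e$'s, equalities included. It is some $\theta_n$, so $M^*\models\alpha$ iff $\varepsilon_n=1$, iff (by the atomic conditions in $\delta_n$) $M\models\alpha(\bar x,\bar y)$. Applied to equalities between constants, this shows that $d_n^{M^*}\mapsto x_n$, $e_n^{M^*}\mapsto y_n$ is a well-defined injection from $P^{M^*}$ to $M$. Applied to the other atomic sentences, it shows that the map preserves relations, constants and functions in both directions; recall that $P^{M^*}$ contains the constants of $\tau$ and is closed under its functions, so a value $f(\bar a)$ is again named by some $d_n$ or $e_n$. The map is onto because the $x_n$ enumerate $M$.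

Hence $M\cong(M^*|_\tau)^P$ with $M^*\models\phi$, so $M\in\mathbb K$. $\square$

### 6.4. The tree $T_M$ and the ordinal $\rho$

Fix player I's moves to a standard enumeration: for $M$ with domain $\omega$ let $x_n^M=n$, and for domain $\{0,\dots,m-1\}$ let $x_n^M=n\bmod m$. Let $T_M$ be the tree of finite sequences $(y_i,p_i,q_i)_{i<n}$ from $M$ such that $\delta_j$ holds in $M$ for all $j<n$, with $x_i=x_i^M$. It contains the empty sequence and is computable uniformly in $M$.

If $|M|\ge2$, then $T_M$ has an infinite path iff $M\in\mathbb K$. If $M\in\mathbb K$, play II's strategy from Claim 1 against $x_0^M,x_1^M,\dots$. If there is an infinite path, apply Claim 2.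

In a well-founded tree let $\mathrm{rk}(s)=\sup\{\mathrm{rk}(t)+1:t\text{ a child of }s\}$, and let the rank of the tree be the rank of its root. So leaves have rank $0$, and a root whose children start branches of lengths $1,2,3,\dots$ without further splitting has rank $\omega$. Define
$$\rho=\sup\{\mathrm{rk}(T_M)+1:\ M\notin\mathbb K,\ |M|\ge2,\ \mathrm{dom}(M)\text{ an initial segment of }\omega\}. \tag{3}$$

### 6.5. (3)⇒(4), and $\rho$ is countable

Here we need Spector's $\Sigma^1_1$-bounding theorem relativized to $Y$ (Sacks, *Higher Recursion Theory*, Ch. I), in the following form: if $\mathcal T$ is a $\Sigma^1_1(Y)$ set of well-founded trees on $\omega$, then there is $\gamma<\omega_1^Y$ bounding all their ranks.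

The argument for this form is short. We use that a $Y$-computable well-founded tree has rank $<\omega_1^Y$, and that the set of indices of $Y$-computable well-founded trees is $\Pi^1_1(Y)$-complete, hence not $\Sigma^1_1(Y)$. Suppose the ranks in $\mathcal T$ were not bounded below $\omega_1^Y$. Then a $Y$-computable tree $S$ would be well-founded iff there are $T\in\mathcal T$ and $f:S\to T$ sending proper extensions to proper extensions. If such an $f$ exists, an infinite path of $S$ would give one of $T$. If $S$ is well-founded, choose $T\in\mathcal T$ with $\mathrm{rk}(T)\ge\mathrm{rk}(S)$ and define $f$ from the root upward, keeping $\mathrm{rk}(f(s))\ge\mathrm{rk}(s)$. For a child $s'$ of $s$ we have $\mathrm{rk}(s')<\mathrm{rk}(f(s))=\sup(\mathrm{rk}(t)+1)$, so some child $t$ of $f(s)$ has $\mathrm{rk}(t)\ge\mathrm{rk}(s')$. This would make the index set $\Sigma^1_1(Y)$, a contradiction.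

**(3)⇒(4).** If (3) holds for $Y$, then the set of codes $M$ with $M\notin\mathbb K$ and $|M|\ge2$ is $\Delta^1_1(Y)$, so $\{T_M:M\notin\mathbb K,\ |M|\ge2\}$ is a $\Sigma^1_1(Y)$ set of trees (quantify existentially over $M$). They are well-founded by 6.4. Bounding gives $\gamma<\omega_1^Y$ with $\mathrm{rk}(T_M)\le\gamma$ for all of them, so $\rho\le\gamma+1<\omega_1^Y$.

**$\rho<\omega_1$.** Since $\mathbb K$ is $\mathcal L_{\omega_1\omega}$-axiomatizable, (2) holds for some $Y$ (Section 2), and hence (3). So $\rho<\omega_1^Y<\omega_1$.

### 6.6. Sentences saying "II can survive $\alpha$ more rounds"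

For an ordinal $\alpha<\omega_1$ and $n\in\omega$ define
$$\sigma^n_\alpha\ :=\ \delta_{n-1}\ \wedge\ \bigwedge\!\!\!\!\!\bigwedge_{\beta<\alpha}\forall x_n\,\exists y_n\,\exists p_n\,\exists q_n\ \sigma^{n+1}_\beta . \tag{4}$$
Its free variables are among $x_i,y_i,p_i,q_i$ with $i<n$. So $\sigma^n_0$ is $\delta_{n-1}$, and $\sigma^0_1$ is equivalent to $\forall x_0\exists y_0\exists p_0\exists q_0\,\delta_0$: II can survive one round.

**Claim 3.** (i) If $M\in\mathbb K$ and $|M|\ge2$, then $M\models\sigma^0_\alpha$ for all $\alpha<\omega_1$.
(ii) If $\mathrm{dom}(M)$ is an initial segment of $\omega$, $M\notin\mathbb K$ and $|M|\ge2$, then $M\models\sigma^0_\alpha$ implies $\mathrm{rk}(T_M)\ge\alpha$.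

*Proof.* (i) We show by induction on $\alpha$, for all $n$ at once, that every position with $n$ completed rounds consistent with II's winning strategy satisfies $\sigma^n_\alpha$. The formula $\delta_{n-1}$ holds because the strategy wins. Let $\beta<\alpha$ and let $x_n\in M$ be arbitrary. The strategy's answer $y_n,p_n,q_n$ leads to a consistent position with $n+1$ rounds, which satisfies $\sigma^{n+1}_\beta$ by induction. Take $n=0$.

(ii) We show by induction on $\alpha$: if $s\in T_M$ has length $n$ and $\sigma^n_\alpha$ holds at $s$ (with $x_i=x_i^M$), then $\mathrm{rk}(s)\ge\alpha$. For each $\beta<\alpha$ instantiate $x_n=x_n^M$ in (4). This gives a one-step extension $t$ of $s$ at which $\sigma^{n+1}_\beta$ holds. In particular $\delta_n$ holds at $t$, so $t\in T_M$, and by induction $\mathrm{rk}(t)\ge\beta$. Hence $\mathrm{rk}(s)\ge\sup_{\beta<\alpha}(\beta+1)=\alpha$. Take $s$ to be the root. $\square$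

**Consequence.** For countable $M$ with $|M|\ge2$,
$$M\in\mathbb K\iff M\models\sigma^0_\rho. \tag{5}$$
The direction from left to right is (i). For the converse we may assume that $\mathrm{dom}(M)$ is an initial segment of $\omega$. If $M\notin\mathbb K$ and $M\models\sigma^0_\rho$, then (ii) gives $\mathrm{rk}(T_M)\ge\rho$, while (3) gives $\mathrm{rk}(T_M)<\rho$.

**Where a proof of the conjecture would stop.** Everything so far is effective in $\phi$, and each $\sigma^0_\alpha$ with $\alpha<\omega_1^{CK}$ will turn out to have a computable code. This is the natural approach to proving the conjecture: unwind $\phi$ into the approximations $\sigma^0_\alpha$ and stop at a computable stage. The only thing missing is a bound $\rho<\omega_1^{CK}$. The hypothesis of $\mathcal L_{\omega_1\omega}$-axiomatizability supplies only *some* oracle $Y$ with $\rho<\omega_1^Y$. By (4)⇒(1) below, the class $\mathbb K_A$ of Theorem A has $\rho\ge\omega_1^{CK}$, so no such bound exists in general.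

### 6.7. (4)⇒(1): computable codes, one-element structures, uncountable structures

Assume $\rho<\omega_1^Y$.

**Step 1: a computable code that is automatically true in one-element structures.** Let $u,v$ be new variables, and let $\tilde\sigma^n_\alpha$ be defined as in (4) with the leaf $\delta_{n-1}$ replaced by $u=v\vee\delta_{n-1}$ throughout:
$$\tilde\sigma^n_\alpha:=(u=v\vee\delta_{n-1})\wedge\bigwedge\!\!\!\!\!\bigwedge_{\beta<\alpha}\forall x_n\exists y_n\exists p_n\exists q_n\,\tilde\sigma^{n+1}_\beta.$$
By induction on $\alpha$, $\tilde\sigma^n_\alpha$ is equivalent to $u=v\vee\sigma^n_\alpha$. Indeed a disjunct commutes with conjunctions, since $\chi\vee\bigwedge_i\psi_i$ is equivalent to $\bigwedge_i(\chi\vee\psi_i)$. It also commutes with quantifiers that do not bind $u$ or $v$ (domains are nonempty).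

To get a $Y$-code, fix a $Y$-computable well-ordering $\prec$ of a $Y$-computable subset of $\omega$ of type $\rho+1$; its top element $a^*$ has exactly $\rho$ as its type of predecessors. Write $|a|$ for the type of the predecessors of $a$. By the recursion theorem there is a $Y$-computable function $g$ such that $g(a,n)=\langle 3,e,F\rangle$, where $F=\{u,v\}\cup\{x_i,y_i,p_i,q_i:i<n\}$ and $e$, computed from $a$, $n$ and an index of $g$, is such that $\{e\}^Y(0)$ is the code of $u=v\vee\delta_{n-1}$ (with $\delta_{-1}=\top$ written as $u=u$), and $\{e\}^Y(k+1)$ is

* the code of $\forall x_n\exists y_n\exists p_n\exists q_n$ applied to the formula coded by $g(k,n+1)$, if $k\prec a$;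
* the code of $u=v\vee\delta_{n-1}$ again, otherwise.

Computing $g(a,n)$ does not require other values of $g$, so $g$ is total. By induction along $\prec$, $g(a,n)$ is a $Y$-code of a formula equivalent to $\tilde\sigma^n_{|a|}$ (only repetitions of a conjunct were added). In particular $g(a^*,0)$ codes $\tilde\sigma^0_\rho$, with declared free variables $u,v$. The same recursion without "$u=v\vee$" produces $Y$-codes for $\sigma^0_\alpha$ whenever $\alpha<\omega_1^Y$, as promised above.

**Step 2: the axiom.** Since $\tau$ is finite, there are only finitely many one-element $\tau$-structures up to isomorphism, each described by a quantifier-free formula in one variable. Let $\Psi_1$ be a prenex first-order sentence saying "if there is exactly one element, then the structure is isomorphic to one of the one-element members of $\mathbb K$". Put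
$$\Psi:=\Psi_1\ \wedge\ \forall u\,\forall v\ \tilde\sigma^0_\rho .$$
This is a $Y$-computable $\bigwedge\!\!\!\!\bigwedge$-sentence. In a one-element structure $u=v$ always holds, so the second conjunct is true and $\Psi$ says membership in $\mathbb K$. In a structure with at least two elements $\Psi_1$ is true, and the second conjunct is equivalent to $\sigma^0_\rho$: instantiate $u\ne v$ for one direction; the other is clear. So by (5), $\Psi$ has the same countable models as $\mathbb K$.

**Step 3: uncountable structures.** Let $\xi$ be an $\mathcal L_{\omega_1\omega}$-sentence axiomatizing $\mathbb K$. If some $M$ satisfied exactly one of $\Psi,\xi$, then by the downward Löwenheim–Skolem theorem for a countable fragment containing both sentences, a countable elementary substructure of $M$ in that fragment would satisfy exactly one of them, contradicting Step 2. So $\Psi$ and $\xi$ have the same models, and $\Psi$ axiomatizes $\mathbb K$. $\blacksquare$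

*Example.* For $\Sigma^1_1$ sets $A$, the class $\mathbb K_A$ has a computable $\bigwedge\!\!\!\!\bigwedge$-axiomatization iff $A$ is $\Delta^1_1$. The forward direction is Step 3 of Section 5. Conversely, a code $M$ is that of a member of $\mathbb K_A$ iff $M\models\mathrm{PA}^-$ and either some element is not a numeral, or no such element exists and $\exists n\,(c^M=\underline n^M\wedge n\in A)$. If $A$ is $\Delta^1_1$, this is a $\Delta^1_1$ condition, so (3)⇒(1) applies with $Y=\emptyset$.

## 7. Proof of Theorem C: coding every $\Pi^1_1$ singleton into one class

In Theorem A the test attached to a standard model concerns a number $n$. If we add a unary predicate $U$, the standard models become pairs $(e,X)$ with $X\subseteq\omega$, and we can attach a test to sets. By Lemma 1 an axiomatization computable in $Y$ makes the test $\Delta^1_1(Y)$. We arrange that, for each $e$ in a certain set, exactly one $X$ *fails* the test, so that this $X$ becomes $\Delta^1_1(Y)$, and that among these $X$ there are some too complicated for any $\Delta^1_2$ oracle.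

**Step 1: the class.** Let $\mathcal P\subseteq\omega\times2^\omega$ be universal $\Pi^1_1$: it is $\Pi^1_1$, and every $\Pi^1_1$ subset of $2^\omega$ is a section $\mathcal P_e=\{X:(e,X)\in\mathcal P\}$. By the Kondo–Addison theorem (Moschovakis, *Descriptive Set Theory*, 4E.4) there is a $\Pi^1_1$ set $\mathcal P^*\subseteq\mathcal P$ such that for every $e$ with $\mathcal P_e\neq\emptyset$ the section $\mathcal P^*_e=\{X_e\}$ is a singleton. Let $E=\{e:\mathcal P_e\ne\emptyset\}$ and let $S$ be the complement of $\mathcal P^*$, a $\Sigma^1_1$ set. Thus
$$(e,X)\in S\iff e\notin E\ \text{ or }\ X\neq X_e. \tag{6}$$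
Let the language now be $\{0,1,+,\cdot,<,c,U\}$ with $U$ unary, and
$$\mathbb K=\{M\models\mathrm{PA}^-\text{ nonstandard}\}\cup\{M:M\cong(\mathbb N,e,X)\text{ for some }(e,X)\in S\},$$
where $c$ and $U$ are arbitrary in the first part, and are $e$ and $X$ in $(\mathbb N,e,X)$. All members are infinite.

**Step 2: $\mathbb K$ is $\mathrm{PC}$.** Choose an arithmetical formula $\theta$ with $(e,X)\in S\iff\exists V\,(\mathbb N,V,X)\models\theta(V,X,e)$, and let
$$\phi:=\bigwedge\mathrm{PA}^-\wedge\Big[\big(I(0)\wedge\forall x(I(x)\to I(x+1))\wedge\exists x\,\neg I(x)\big)\vee\theta(V,U,c)\Big].$$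
As in Section 5, a nonstandard model satisfies the first disjunct with $I$ the set of numerals. In $(\mathbb N,e,X)$ the first disjunct fails for every $I$, and the second holds for some $V$ iff $(e,X)\in S$.

**Step 3: $\mathbb K$ is $\mathcal L_{\omega_1\omega}$-axiomatizable.** By (6) we only have to exclude one set $X_e$ for each $e\in E$, which is a countable amount of information:
$$\bigwedge\mathrm{PA}^-\wedge\Big[\exists x\bigwedge_nx\ne\underline n\ \vee\ \bigwedge_{e\in E}\Big(c\ne\underline e\ \vee\bigvee_{n\in X_e}\neg U(\underline n)\ \vee\bigvee_{n\notin X_e}U(\underline n)\Big)\Big].$$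
In $(\mathbb N,e,X)$ the first disjunct fails, and the second says that if $e\in E$, then $X\ne X_e$.

**Step 4: an axiomatization computable in $Y$ makes every $X_e$ a $\Delta^1_1(Y)$ set.** Suppose a $Y$-computable $\mathcal L_{\omega_1\omega}$-sentence $\psi$ axiomatizes $\mathbb K$, and let $e\in E$. By (6), $\{X:(\mathbb N,e,X)\not\models\psi\}=\{X_e\}$. Since $(\mathbb N,e,X)$ has a code computable uniformly in $X$, Lemma 1 shows that $\{X_e\}$ is $\Delta^1_1(Y)$ as a subset of $2^\omega$. Then
$$n\in X_e\iff\exists X\,(X\in\{X_e\}\wedge n\in X)\iff\forall X\,(X\in\{X_e\}\to n\in X)$$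
exhibits $X_e$ as both $\Sigma^1_1(Y)$ and $\Pi^1_1(Y)$. In particular every $z$ for which $\{z\}$ is $\Pi^1_1$ is $\Delta^1_1(Y)$, since $\{z\}=\mathcal P_e$ for some $e$, and then $X_e=z$.

**Step 5: no $\Delta^1_2$ set $Y$ can do this.** We find an $X_e$ that computes $\mathcal O^Y$. Recall that "$k\in\mathcal O^Z$" is a $\Pi^1_1$ relation of $(k,Z)$ and that $\mathcal O^Y$ is not $\Delta^1_1(Y)$. Suppose $Y$ is $\Delta^1_2$. Then
$$k\in\mathcal O^Y\iff\exists Z\,(Z=Y\wedge k\in\mathcal O^Z)\iff\forall Z\,(Z=Y\to k\in\mathcal O^Z).$$
Here "$Z=Y$", that is, $\forall n(n\in Z\leftrightarrow n\in Y)$, is a $\Delta^1_2$ condition on $Z$. So the two right-hand sides are $\Sigma^1_2$ and $\Pi^1_2$, and $\mathcal O^Y$ is $\Delta^1_2$. By the same reasoning "$X=\mathcal O^Y$" is a $\Delta^1_2$ condition on $X$. In particular it is $\Sigma^1_2$: it has the form $\exists V\,R(X,V)$ with $R\in\Pi^1_1$.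

The set $\{X\oplus V:R(X,V)\}$ is $\Pi^1_1$ and nonempty, so it is $\mathcal P_e$ for some $e\in E$. Its member $X_e$ has the form $X\oplus V$ with $R(X,V)$, so $X=\mathcal O^Y$. (Thus $X_e=\mathcal O^Y\oplus V$ is a $\Pi^1_1$ singleton: $\{X_e\}=\mathcal P^*_e$.) If $\mathbb K$ had a $Y$-computable axiomatization, then by Step 4 $X_e$ would be $\Delta^1_1(Y)$, hence so would its left half $\mathcal O^Y$, which is impossible. So $\mathbb K$ has no axiomatization computable in a $\Delta^1_2$ set.

**Step 6: $\rho\ge\delta^1_2$.** Take any $\mathrm{PC}$-definition of $\mathbb K$, turn it into a $\mathrm{PC}'$-definition as in Section 2, and let $\rho$ be the ordinal (3). If $\rho<\delta^1_2$, then some $\Delta^1_2$ set $Y$ is (as a set of coded pairs) a well-ordering of $\omega$ of type $\ge\rho$. It is a $Y$-computable well-ordering, so $\rho<\omega_1^Y$. Then (4)⇒(1) of Theorem B yields a $Y$-computable axiomatization of $\mathbb K$, contradicting Step 5. $\blacksquare$
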